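# A reflexive group whose $P$-modification is not reflexive

All topological groups in these notes are Abelian, and "countable" means "at most countable". The question comes from Jorge Galindo, Luis Recoder-Núñez and Mikhail Tkachenko, "Nondiscrete P-Groups Can be Reflexive", arXiv:1002.4730 (2010).

## 1. The theorem: duals of reflexive $P$-groups with a thin uncountable set

**Theorem 1.** Let $H$ be a reflexive $P$-group containing an uncountable set $E$ such that every neighbourhood of $0$ in $H$ contains all but countably many elements of $E$. Then the dual group $G=H^\wedge$ is reflexive and $\omega$-bounded, and its $P$-modification $PG$ is not reflexive.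

The hypotheses are satisfied, in ZFC, by $H=P(\mathbb Z(2)^{\omega_1})$ with $E$ the set of standard unit vectors. In that case
$$G=\{f\in\mathrm{Hom}(\mathbb Z(2)^{\omega_1},\mathbb Z(2)) : f\text{ depends on only countably many coordinates}\},$$
with the topology of pointwise convergence on $\mathbb Z(2)^{\omega_1}$.

The theorem answers this problem: *if $G$ is a reflexive group and we make all its $G_\delta$-sets open, is the new group $PG$ still reflexive?* The answer is no. Two further results are proved later: Theorem 2 (Section 9) decides the question for all groups $(PL)^\wedge$ with $L$ locally compact, and Theorem 3 (Section 10) gives an example of a very different kind, in which all compact sets are finite. Let us first go through the words in the statement.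

**Reflexivity.** Let $\mathbb T=\mathbb R/\mathbb Z$, and let $\|t\|$ be the distance from $t$ to $0$ in $\mathbb T$. A *continuous character* of $G$ is a continuous homomorphism $\chi\colon G\to\mathbb T$. The dual group $G^\wedge$ is the group of all continuous characters with the compact-open topology: a base at $0$ is given by the sets $\{\chi:\|\chi(c)\|<\varepsilon\text{ for all }c\in C\}$ with $C\subseteq G$ compact and $\varepsilon>0$. The group $G$ is *reflexive* if the evaluation map
$$\alpha_G\colon G\to G^{\wedge\wedge},\qquad \alpha_G(g)(\chi)=\chi(g),$$
is a topological isomorphism. Duals are Hausdorff, so reflexive groups are Hausdorff. The Pontryagin duality theorem says that locally compact Abelian (LCA, always Hausdorff) groups are reflexive; discrete groups have compact duals, and compact groups have discrete duals.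

**$P$-groups and $P$-modification.** A *$P$-group* is a topological group in which every intersection of countably many open sets is open. For any topological group $G$, the group $PG$ is the same abstract group, with the $G_\delta$-sets of $G$ (countable intersections of open sets) as a base of the topology. It is a topological group: if $x-y\in\bigcap_nU_n$ with $U_n$ open, choose open $V_n\ni x$ and $W_n\ni y$ with $V_n-W_n\subseteq U_n$; then $\bigcap V_n-\bigcap W_n\subseteq\bigcap U_n$. It is a $P$-group: if $x\in\bigcap_n O_n$ with $O_n$ open in $PG$, choose $G_\delta$-sets $A_n$ with $x\in A_n\subseteq O_n$; then $\bigcap A_n$ is a $G_\delta$-set with $x\in\bigcap A_n\subseteq \bigcap O_n$. The topology of $PG$ is finer than that of $G$, so $PG$ is Hausdorff if $G$ is, and continuous characters of $G$ are continuous on $PG$.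

For example, in $P\mathbb R$ the set $\{0\}=\bigcap_n(-1/n,1/n)$ is open, so $P\mathbb R$ is discrete. A non-discrete case is $P(\mathbb Z(2)^{\omega_1})$. A basic neighbourhood of $0$ in the product restricts finitely many coordinates, so a $G_\delta$-set containing $0$ contains some
$$U_A=\{x:x|_A=0\},\qquad A\subseteq\omega_1\text{ countable},\tag{1}$$
and the $U_A$ are themselves $G_\delta$-sets. Hence the $U_A$ form a base at $0$, and no $U_A$ is $\{0\}$.

**$\omega$-boundedness.** A group is *$\omega$-bounded* if every countable subset has compact closure. Compact groups are $\omega$-bounded. A non-compact example is the $\Sigma$-product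
$$\Sigma=\{x\in\mathbb Z(2)^{\omega_1}:x\text{ has countable support}\}$$
with the topology from $\mathbb Z(2)^{\omega_1}$: a countable subset of $\Sigma$ lives on a countable set $A$ of coordinates, hence in the compact set of all points supported in $A$. But $\Sigma$ is dense in $\mathbb Z(2)^{\omega_1}$ and not equal to it, so it is not compact.

**The group $G$ of the theorem.** That $f$ depends on only countably many coordinates means that there is a countable $A\subseteq\omega_1$ with $f(x)=f(y)$ whenever $x|_A=y|_A$; for a homomorphism this says that $f$ vanishes on $U_A$. The coordinate maps $\pi_\alpha(x)=x(\alpha)$ belong to $G$. So does $x\mapsto \lim_{n\to p}x(n)$ for a free ultrafilter $p$ on $\omega$; it depends only on the coordinates in $\omega$, and it is not continuous in the product topology. On the other hand, let $p$ be an ultrafilter on $\omega_1$ all of whose members are uncountable. Then $x\mapsto\lim_{\alpha\to p}x(\alpha)$ is not in $G$: for a countable set $A$, the point constantly $1$ and the indicator $1_A$ agree on $A$, but have limits $1$ and $0$.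

## 2. Textbook facts: the circle, pointwise topologies, annihilators

**(F1)** For $t\in\mathbb T$, $t\ne0$, some multiple $kt$ has $\|kt\|\ge1/3$. Take the least $k\geq 0$ with $2^k\|t\|\ge1/3$. If $k=0$ we are done. Otherwise $2^{k-1}\|t\|<1/3$, so $2^k\|t\|\in[1/3,2/3)$, and real numbers in this interval are at distance at least $1/3$ from $\mathbb Z$. *Consequence:* a subgroup of $\mathbb T$ inside $\{\|t\|<1/4\}$ is trivial.

**(F2)** $\mathbb T$ is divisible. So a homomorphism to $\mathbb T$ from a subgroup of an abstract Abelian group extends to the whole group, and for every $a\neq0$ in an Abelian group there is a homomorphism to $\mathbb T$ that does not vanish at $a$.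

**(F3)** A continuous character of a dense subgroup of a topological group extends, uniquely, to a continuous character of the whole group (it is uniformly continuous and $\mathbb T$ is complete). A continuous character of a closed subgroup of a compact group extends to the compact group. The continuous characters of $\mathbb T^I$ are the finite sums $(t_i)\mapsto\sum n_it_i$, and those of $\mathbb Z(2)^I$ are the finite sums of coordinates.

**(F4)** *Let $X$ be a group of homomorphisms $H\to\mathbb T$ with the topology of pointwise convergence, that is, $X\le\mathbb T^H$. Then every continuous character $\zeta$ of $X$ is evaluation at some $h\in H$.* Indeed, by (F3) $\zeta$ extends to the closure $\overline X\subseteq\mathbb T^H$, a compact group, and then to $\mathbb T^H$, where it has the form $(t_h)\mapsto\sum n_ht_h$ with finitely many terms. So for $\chi\in X$ we get $\zeta(\chi)=\sum n_h\chi(h)=\chi\bigl(\sum n_hh\bigr)$.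

**(F5)** Let $K$ be compact and $X=K^\wedge$ (discrete). Then $X$ separates the points of $K$, so $x\mapsto(y(x))_{y\in X}$ embeds $K$ in $\mathbb T^X$; by Pontryagin duality, $K=\mathrm{Hom}(X,\mathbb T)$. For $Y\le X$ put $Y^\perp=\{x\in K:y(x)=0\text{ for all }y\in Y\}$. Then $Y$ is exactly the set of $y\in X$ that vanish on $Y^\perp$. A closed subgroup $C\le K$ equals $Y^\perp$, where $Y$ is its annihilator $\{y\in X:y(C)=0\}$.

In a Boolean group (all elements satisfy $2g=0$) characters take values in $\{0,1/2\}$, which we identify with $\mathbb Z(2)=\{0,1\}$; Boolean groups are vector spaces over $\mathbb F_2$.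

## 3. Open subgroups and a compact-set criterion for reflexivity

In a $P$-group, duality becomes almost algebraic. The next lemma reduces reflexivity to a single statement, part (e), about compact sets of characters.

**Lemma 1.** Let $H$ be a Hausdorff $P$-group.

(a) Open subgroups form a base at $0$.

(b) Compact subsets of $H$ are finite, so $H^\wedge$ carries the topology of pointwise convergence on $H$.

(c) A homomorphism $H\to\mathbb T$ is continuous iff it vanishes on an open subgroup.

(d) Every homomorphism from a countable subgroup $S\le H$ to $\mathbb T$ extends to an element of $H^\wedge$.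

(e) $H$ is reflexive iff every compact $F\subseteq H^\wedge$ is annihilated by some open subgroup $N$ of $H$, that is, $\chi(N)=0$ for all $\chi\in F$.

(f) If an open subgroup $H_0$ of $H$ is reflexive, so is $H$.

(g) $H^\wedge$ is $\omega$-bounded.

*Proof.* (a) Let $U$ be a neighbourhood of $0$. Choose symmetric open $U_n\ni0$ with $U_0\subseteq U$ and $U_{n+1}+U_{n+1}\subseteq U_n$. Then $V=\bigcap U_n$ is symmetric, it is closed under addition because $V+V\subseteq U_{n+1}+U_{n+1}\subseteq U_n$ for all $n$, and it is open because $H$ is a $P$-group. So $V$ is an open subgroup inside $U$.

(b) The complement of a countable set is a countable intersection of open sets $H\setminus\{h\}$, so countable sets are closed. If a compact set contained a countably infinite set $D$, then $D$ and all its subsets would be closed, so $D$ would be an infinite closed discrete subset of a compact space, which is impossible.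

(c) If $\chi$ is continuous, $\ker\chi=\bigcap_n\{h:\|\chi(h)\|<1/n\}$ is a countable intersection of open sets, so it is an open subgroup. Conversely, a homomorphism that vanishes on an open subgroup is continuous at $0$, hence continuous.

(d) For each $s\in S$, $s\ne0$, there is by (a) an open subgroup that misses $s$. The intersection $V$ of these countably many subgroups (with $V=H$ if $S=0$) is an open subgroup with $V\cap S=0$. So $S$ embeds in the discrete group $H/V$. By (F2) the homomorphism extends to $H/V$; compose with $H\to H/V$.

(e) The purpose of the first three paragraphs is to show that only continuity of $\alpha_H$ is in question.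

*$\alpha_H$ is bijective.* If $h\ne0$, a homomorphism on $\langle h\rangle$ not vanishing at $h$ extends by (d) to a continuous character, so $\alpha_H$ is injective. By (b), $H^\wedge$ has the pointwise topology, so (F4) shows that $\alpha_H$ is surjective.

*Annihilators are compact.* For an open subgroup $N$ let $N^\perp=\{\chi\in H^\wedge:\chi(N)=0\}$. By (c), $N^\perp$ is the set of *all* homomorphisms $H\to\mathbb T$ vanishing on $N$. This set is closed in $\mathbb T^H$, so $N^\perp$ is compact. Moreover $N^\perp=\mathrm{Hom}(H/N,\mathbb T)$.

*$\alpha_H$ is open.* Let $N$ be an open subgroup and suppose $\|\chi(h)\|<1/4$ for all $\chi\in N^\perp$. Since $N^\perp$ is a group, all multiples of $\chi(h)$ also have norm below $1/4$, so $\chi(h)=0$ by (F1). This holds for all $\chi\in\mathrm{Hom}(H/N,\mathbb T)$, so $h\in N$ by (F2). Thus $\alpha_H(N)$ contains the neighbourhood $\{\zeta:\|\zeta(\chi)\|<1/4\text{ for }\chi\in N^\perp\}$ of $0$ in $H^{\wedge\wedge}$.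

Hence $H$ is reflexive iff $\alpha_H$ is continuous. By (a), continuity means: for every compact $F\subseteq H^\wedge$ and every $\varepsilon\in(0,1/4]$ there is an open subgroup $N$ with $\|\chi(h)\|<\varepsilon$ for all $\chi\in F$, $h\in N$. Since $\chi(N)$ is a subgroup of $\mathbb T$, by (F1) this says $\chi(N)=0$ for all $\chi\in F$.

(f) Let $F\subseteq H^\wedge$ be compact. Restriction $H^\wedge\to H_0^\wedge$ is continuous (both topologies are pointwise), so the image of $F$ is compact. By (e) for $H_0$, it is annihilated by an open subgroup $N$ of $H_0$, which is open in $H$ and annihilates $F$. Apply (e) to $H$.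

(g) Given countably many continuous characters, their kernels are open subgroups, and the intersection $N$ of the kernels is open. All of them lie in $N^\perp$, which is compact, hence closed in $H^\wedge$. So the closure of the given countable set is compact. $\square$

## 4. Metrizable groups, and the coordinate characters of $\mathbb Z(2)^{\omega_1}$

*Metrizable $G$.* If $G$ is metrizable, $\{0\}$ is a $G_\delta$-set, so $PG$ is discrete and hence reflexive. A counterexample must be non-metrizable.

*An attempt at a positive proof.* Let $G$ be reflexive and let $F\subseteq(PG)^\wedge$ be compact. We want an open subgroup of $PG$ that annihilates $F$. By Lemma 1(g) and its proof, every *countable* subset of $F$ is annihilated by an open subgroup $N$. If $F$ has a countable dense subset, we are done, because then $F\subseteq N^\perp$. The argument stops exactly when $F$ is not separable: we would have to intersect uncountably many open subgroups of a $P$-group, and nothing makes such an intersection open. So we look for a compact $F$ that contains $\omega_1$ characters with no common open annihilator.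

*The group $K=\mathbb Z(2)^{\omega_1}$.* The coordinate characters $\pi_\alpha$, $\alpha<\omega_1$, are annihilated by no $U_A$ from (1), since $e_\alpha\in U_A$ for $\alpha\notin A$. Do they lie in a compact subset $F$ of $(PK)^\wedge$? Suppose so. Then some $\chi\in F$ has $\pi_\alpha$ in each of its neighbourhoods for uncountably many $\alpha$. (Otherwise finitely many open sets would cover $F$, each containing $\pi_\alpha$ for only countably many $\alpha$.) This $\chi$ vanishes on some $U_A$, and $A\subseteq\gamma$ for some $\gamma<\omega_1$. Consider the point
$$s=1_{[\gamma,\omega_1)}\in K .$$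
Since $s\in U_A$, we have $\chi(s)=0$. But $\pi_\alpha(s)\ne0$ for all $\alpha\ge\gamma$, so the neighbourhood $\{\psi:\psi(s)=0\}$ of $\chi$ contains $\pi_\alpha$ for only countably many $\alpha$. This is a contradiction, so $F$ does not exist.

The obstacle was a single point $s$ at which uncountably many of our characters are nonzero. In Section 7 we shall see that a compact $K$ always contains such points, for any would-be bad $F$, so that $PK$ is reflexive. For a counterexample, we want a group in which no such $s$ is available.

## 5. Families with countable supports, and the $\Sigma$-product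

The following lemma says that the absence of such points $s$ is all that is needed for non-reflexivity of $PG$.

**Lemma 2.** Let $G$ be a Hausdorff group and $(\chi_j)_{j\in J}$ a family in $(PG)^\wedge$ such that

(C1) for every $g\in G$ the set $\{j\in J:\chi_j(g)\ne0\}$ is countable;

(C2) no open subgroup of $PG$ is annihilated by all $\chi_j$.

Then $PG$ is not reflexive.

*Proof.* Let $F$ be the closure of $\{\chi_j:j\in J\}$ in the compact space $\mathbb T^G$. The set of homomorphisms is closed in $\mathbb T^G$, so every element of $F$ is a homomorphism. We claim that every $\psi\in F$ is continuous on $PG$.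

*Case 1: $\psi\in\overline{\{\chi_j:j\in J_0\}}$ for some countable $J_0\subseteq J$.* The $\chi_j$ with $j\in J_0$ are annihilated by a common open subgroup of $PG$ (the intersection of their kernels). So is $\psi$, being a pointwise limit of them. Hence $\psi\in(PG)^\wedge$.

*Case 2: there is no such $J_0$.* Fix $g\in G$ and let $J_0=\{j:\chi_j(g)\ne0\}$, which is countable by (C1). The closure of a union of two sets is the union of the closures, so $\psi\in\overline{\{\chi_j:j\notin J_0\}}$. All $\chi_j$ with $j\notin J_0$ vanish at $g$, hence $\psi(g)=0$. As $g$ was arbitrary, $\psi=0\in(PG)^\wedge$.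

So $F$ is a subset of $(PG)^\wedge$. The topology of $(PG)^\wedge$ is that of pointwise convergence by Lemma 1(b), so $F$ is a compact subset of $(PG)^\wedge$. By (C2) it is annihilated by no open subgroup. By Lemma 1(e), $PG$ is not reflexive. $\square$

*The first candidate: $\Sigma\le\mathbb Z(2)^{\omega_1}$.* The coordinate characters on $\Sigma$ satisfy (C1) by the definition of $\Sigma$, and (C2) because $e_\alpha\in\Sigma\cap U_A$ for $\alpha\notin A$. So $P\Sigma$ is not reflexive. Unfortunately $\Sigma$ itself is not reflexive. Since $\Sigma$ is dense in $\mathbb Z(2)^{\omega_1}$, its continuous characters are by (F3) the finite sums of coordinates, so $\Sigma^\wedge=\bigoplus_{\omega_1}\mathbb Z(2)$ as a group. The set $C=\{0\}\cup\{e_\alpha:\alpha<\omega_1\}\subseteq\Sigma$ is compact, because every neighbourhood of $0$ contains all but finitely many $e_\alpha$. If $\|\chi(c)\|<1/4$ for all $c\in C$, then $\chi(e_\alpha)=0$ for all $\alpha$, so $\chi=0$. Thus $\Sigma^\wedge$ is discrete, and $\Sigma^{\wedge\wedge}=\mathbb Z(2)^{\omega_1}$. The character of $\Sigma^\wedge$ that takes the value $1$ at every $\pi_\alpha$ is not evaluation at a point of $\Sigma$, so $\alpha_\Sigma$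 is not surjective.

So $\Sigma$ has the right supports but too many compact sets. We need both: countable supports, and reflexivity of $G$.

## 6. Exchanging points and characters: proof of the general statement

Reflexivity of $G$ comes for free if $G$ is itself the dual of a reflexive group $H$. In that case points $e\in H$ act as characters $g\mapsto g(e)$ on $G$. Condition (C1) then says that each continuous character $g$ of $H$ vanishes at all but countably many of the chosen points $e$. If $H$ is a $P$-group, $g$ vanishes on a whole neighbourhood of $0$, so it is enough that every neighbourhood of $0$ contains all but countably many of the points. This is exactly the hypothesis on $E$.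

*Proof of the first part of Theorem 1.* Let $H$, $E$ be as in the theorem, and $G=H^\wedge$.

**Step 1: $G$ is reflexive and $\omega$-bounded.** The second claim is Lemma 1(g). For the first, let $(\alpha_H)^\wedge\colon H^{\wedge\wedge\wedge}\to H^\wedge$, $\zeta\mapsto\zeta\circ\alpha_H$. For $\chi\in H^\wedge$ and $h\in H$ we have
$$\bigl((\alpha_H)^\wedge(\alpha_{H^\wedge}(\chi))\bigr)(h)=\alpha_{H^\wedge}(\chi)(\alpha_H(h))=\alpha_H(h)(\chi)=\chi(h),$$
so $(\alpha_H)^\wedge\circ\alpha_{H^\wedge}=\mathrm{id}$. As $\alpha_H$ is a topological isomorphism, so is $(\alpha_H)^\wedge$; hence $\alpha_{H^\wedge}$ is its inverse and is a topological isomorphism too.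

**Step 2: the family of characters.** For $e\in E$ put $\chi_e(g)=g(e)$. This is a continuous character of $G$, hence an element of $(PG)^\wedge$. We check the conditions of Lemma 2 for $(\chi_e)_{e\in E}$.

**Step 3: (C1).** By Lemma 1(c) each $g\in G$ vanishes on an open subgroup of $H$, which contains all but countably many $e\in E$. So $\chi_e(g)=0$ for all but countably many $e$.

**Step 4: (C2).** Let $N$ be an open subgroup of $PG$. It contains a $G_\delta$-set of $G$ around $0$. Since $G$ has the topology of pointwise convergence on $H$ (Lemma 1(b)), this $G_\delta$-set contains an intersection of countably many sets $\{g:\|g(h)\|<\varepsilon_n\text{ for }h\in F_n\}$ with $F_n\subseteq H$ finite. Let $S$ be the countable subgroup generated by $\bigcup F_n$. Then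
$$N\supseteq N_S:=\{g\in G:g|_S=0\}.$$
As $E$ is uncountable, choose $e\in E\setminus S$, and let $S'=S+\langle e\rangle$, which is countable. The image of $e$ in $S'/S$ is nonzero, so by (F2) there is a homomorphism $S'\to\mathbb T$ that vanishes on $S$ and not at $e$. By Lemma 1(d) it extends to some $g\in H^\wedge=G$. Then $g\in N_S\subseteq N$ and $\chi_e(g)=g(e)\ne0$. So $N$ is not annihilated by all $\chi_e$.

By Lemma 2, $PG$ is not reflexive. $\square$

What remains is to supply $H$. The group $P(\mathbb Z(2)^{\omega_1})$ has a suitable set $E$, and its reflexivity is the main technical point.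

## 7. $PK$ is reflexive for compact $K$

**Proposition 1.** If $K$ is a compact Abelian group, then $PK$ is reflexive.

A result of this kind is due to Galindo, Recoder-Núñez and Tkachenko; here is a complete proof. The model is the argument for $\pi_\alpha$ in Section 4: there $N_\alpha=\{x:x|_\alpha=0\}$ is a decreasing chain, $e_\alpha\in N_\alpha$ satisfies $\pi_\alpha(e_\alpha)\ne0$, $\pi_\alpha$ vanishes on $N_{\alpha+1}$, and the point $s=1_{[\gamma,\omega_1)}$ is assembled from the $e_\alpha$ with $\alpha\ge\gamma$. For a general bad set $F$ we produce the chain by recursion, and assemble $s$ by compactness of $K$.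

*Proof.* Let $X=K^\wedge$.

**Step 1: a base at $0$ of $PK$.** The sets $Y^\perp$ with $Y\le X$ a countable subgroup form such a base. Each is a $G_\delta$-set, namely $\bigcap_{y\in Y,\,n\ge1}\{x:\|y(x)\|<1/n\}$. Conversely, as $K$ embeds in $\mathbb T^X$, a $G_\delta$-set containing $0$ contains a countable intersection of sets $\{x:\|y(x)\|<\varepsilon_n\text{ for }y\in F_n\}$ with $F_n\subseteq X$ finite, hence it contains $Y^\perp$ for the countable group $Y$ generated by $\bigcup F_n$.

**Step 2: a chain extracted from a bad compact set.** Suppose $PK$ is not reflexive. By Lemma 1(e) there is a compact $F\subseteq(PK)^\wedge$ annihilated by no $Y^\perp$ with $Y$ countable. We choose by recursion on $\alpha<\omega_1$ countable subgroups $Y_\alpha\le X$, increasing with $\alpha$, with $Y_0=0$ and $Y_\lambda=\bigcup_{\alpha<\lambda}Y_\alpha$ at limits, and elements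
$$\chi_\alpha\in F,\qquad x_\alpha\in N_\alpha:=Y_\alpha^\perp .$$
Given $Y_\alpha$, choose $\chi_\alpha\in F$ that does not vanish on $N_\alpha$. By (F1), a multiple of a point of $N_\alpha$ where $\chi_\alpha\neq 0$ gives $x_\alpha\in N_\alpha$ with
$$\|\chi_\alpha(x_\alpha)\|\ge1/3.\tag{2}$$
Since $\chi_\alpha$ is continuous on $PK$, it vanishes on $Z'^\perp$ for some countable $Z'\le X$ (Lemma 1(c) and Step 1). Put $Y_{\alpha+1}=Y_\alpha+Z'$. Then
$$\chi_\alpha(N_{\alpha+1})=0.\tag{3}$$
At countable limits $Y_\lambda$ is again countable. The $N_\alpha$ are decreasing and compact in the original topology of $K$.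

**Step 3: the points $s$.** *Claim. For each $\gamma<\omega_1$ there is $s\in N_\gamma$ with $\|\chi_\alpha(s)\|\ge1/6$ for all $\alpha$ with $\gamma\le\alpha<\omega_1$.*

We construct $s_\alpha\in K$ for $\gamma\le\alpha\le\omega_1$ with $s_\gamma=0$ and
$$s_\beta-s_\alpha\in N_\alpha\qquad(\gamma\le\alpha<\beta\le\omega_1).\tag{4}$$

*Successors.* Given $s_\alpha$, let $s_{\alpha+1}$ be one of $s_\alpha$, $s_\alpha+x_\alpha$, chosen so that $\|\chi_\alpha(s_{\alpha+1})\|\ge1/6$. This is possible: if $\|\chi_\alpha(s_\alpha)\|<1/6$, then by (2) $\|\chi_\alpha(s_\alpha+x_\alpha)\|\ge1/3-\|\chi_\alpha(s_\alpha)\|>1/6$. Condition (4) persists: $s_{\alpha+1}-s_\alpha\in\{0,x_\alpha\}\subseteq N_\alpha$, and for $\gamma\le\beta<\alpha$ we have $s_{\alpha+1}-s_\beta=(s_{\alpha+1}-s_\alpha)+(s_\alpha-s_\beta)\in N_\alpha+N_\beta=N_\beta$.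

*Limits $\lambda\le\omega_1$.* For $\gamma\le\alpha<\beta<\lambda$, condition (4) gives $s_\beta+N_\beta\subseteq s_\alpha+N_\alpha+N_\beta=s_\alpha+N_\alpha$. So the sets $s_\alpha+N_\alpha$, $\gamma\le\alpha<\lambda$, form a decreasing chain of nonempty compact sets. Let $s_\lambda$ be a point of their intersection. Then $s_\lambda-s_\alpha\in N_\alpha$ for all $\alpha$ with $\gamma\le\alpha<\lambda$.

Put $s=s_{\omega_1}$. By (4), $s=s-s_\gamma\in N_\gamma$. For $\gamma\le\alpha<\omega_1$ we have $s-s_{\alpha+1}\in N_{\alpha+1}$, so by (3) $\chi_\alpha(s)=\chi_\alpha(s_{\alpha+1})$, which has norm at least $1/6$. This proves the claim. Note that $\chi_\alpha$ need not be continuous on $K$; the construction used only that it does not notice changes inside $N_{\alpha+1}$. (The limit step at $\omega_1$ is what fails for $\Sigma$: there the point would have uncountable support.)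

**Step 4: a cluster point.** There is $\chi\in F$ such that every neighbourhood of $\chi$ contains $\chi_\alpha$ for uncountably many $\alpha$. Otherwise every point of $F$ has an open neighbourhood containing $\chi_\alpha$ for only countably many $\alpha$, and finitely many of these neighbourhoods cover $F$, although there are uncountably many indices $\alpha$.

**Step 5: $\chi$ vanishes on some $N_\gamma$.** In the model case this was the remark that $A\subseteq\gamma$. In general $\chi\in(PK)^\wedge$ vanishes on $Z^\perp$ for some countable $Z\le X$, but $Z$ need not lie in $\bigcup_\alpha Y_\alpha$. We remove the excess. Put $Y=\bigcup_{\alpha<\omega_1}Y_\alpha$. For every $\alpha$ we have $Y^\perp\subseteq N_{\alpha+1}$, so $\chi_\alpha$ vanishes on $Y^\perp$ by (3). Since $\chi$ lies in the pointwise closure of the $\chi_\alpha$, it vanishes on $Y^\perp$ too. Hence $\chi$ vanishes on $Y^\perp+Z^\perp$. This is a compact subgroup of $K$, the image of $Y^\perp\times Z^\perp$ under addition. A character $y\in X$ annihilates it iff $y$ annihilates both $Y^\perp$ and $Z^\perp$, which by (F5) means $y\in Y\cap Z$. By (F5) again,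
$$Y^\perp+Z^\perp=(Y\cap Z)^\perp .$$
Now $Y\cap Z$ is countable and is contained in the union of the increasing chain $(Y_\alpha)_{\alpha<\omega_1}$. Each of its elements lies in some $Y_\alpha$, and the supremum of countably many countable ordinals is countable, so $Y\cap Z\subseteq Y_\gamma$ for some $\gamma<\omega_1$. Thus $N_\gamma=Y_\gamma^\perp\subseteq(Y\cap Z)^\perp$ and $\chi(N_\gamma)=0$.

**Step 6: contradiction.** Take $s\in N_\gamma$ from the claim for this $\gamma$. Then $\chi(s)=0$, so $\{\psi\in F:\|\psi(s)\|<1/6\}$ is a neighbourhood of $\chi$ in $F$. It contains no $\chi_\alpha$ with $\alpha\ge\gamma$, so it contains $\chi_\alpha$ for only countably many $\alpha$. This contradicts Step 4. $\square$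

## 8. The dual of $P(\mathbb Z(2)^{\omega_1})$

*Proof of the second part of Theorem 1.* Let $H=P(\mathbb Z(2)^{\omega_1})$. It is a $P$-group, and it is reflexive by Proposition 1. Let $E=\{e_\alpha:\alpha<\omega_1\}$ be the set of standard unit vectors. Every neighbourhood of $0$ in $H$ contains some $U_A$ with $A$ countable, by (1), and $e_\alpha\in U_A$ for every $\alpha\notin A$. So the hypothesis on $E$ holds, $G=H^\wedge$ is reflexive and $\omega$-bounded, and $PG$ is not reflexive.

It remains to identify $G$. Since $H$ is Boolean, its characters take values in $\mathbb Z(2)$. By Lemma 1(c) and (1), a homomorphism $f\colon\mathbb Z(2)^{\omega_1}\to\mathbb Z(2)$ is continuous on $H$ iff it vanishes on some $U_A$ with $A$ countable, that is, iff it depends on only countably many coordinates. By Lemma 1(b) the topology of $G$ is that of pointwise convergence. $\square$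

*Comparison with $\Sigma$.* Send $g\in G$ to $(g(e_\alpha))_{\alpha<\omega_1}$. By (C1) the image lies in $\Sigma$, and the map $G\to\Sigma$ is a continuous homomorphism. It is onto: given $z\in\Sigma$ with support $A$, choose a linear functional on $\mathbb Z(2)^A$ equal to $1$ at the (linearly independent) unit vectors $e_\alpha$, $\alpha\in A$, and compose it with the restriction $\mathbb Z(2)^{\omega_1}\to\mathbb Z(2)^A$; this gives $g\in G$ with image $z$. So the failed candidate $\Sigma$ is a continuous homomorphic image of $G$: it records the values of $g$ only on $E$, while $G$ is topologized by the values on all of $\mathbb Z(2)^{\omega_1}$.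

## 9. Locally compact groups: metrizability decides

**Theorem 2.** For every LCA group $L$, the groups $PL$ and $G_L=(PL)^\wedge$ are reflexive, and $P(G_L)$ is reflexive if and only if $L$ is metrizable.

*Proof.* **Step 1: reduction to a compact group.** By the structure theorem, $L\cong\mathbb R^n\times L_0$, where $L_0$ has a compact open subgroup $K$. Identify $K$ with $\{0\}\times K\subseteq L$. Since $\{0\}$ is a $G_\delta$-set in $\mathbb R^n$ and $K$ is open in $L_0$, $K$ is a $G_\delta$-subgroup of $L$, so it is open in $PL$. The $G_\delta$-sets of the space $K$ are the traces on $K$ of the $G_\delta$-sets of $L$, so the topology of $K$ as a subspace of $PL$ is that of $PK$. By Proposition 1, $PK$ is reflexive, and by Lemma 1(f) so is $PL$. Step 1 of Section 6 used only the reflexivity of $H$ to obtain that of its dual, so $G_L=(PL)^\wedge$ is reflexive.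

**Step 2: metrizability in terms of $X=K^\wedge$.** *$L$ is metrizable iff $K$ is, iff $X$ is countable.* If $L$ is metrizable, so is its subgroup $K$. If $K$ is metrizable, then $L_0$ has a first countable open subgroup, so $L_0$ is a first countable Hausdorff group, hence metrizable by the Birkhoff–Kakutani theorem, and $L\cong\mathbb R^n\times L_0$ is metrizable. If $X$ is countable, $K$ embeds in the metrizable group $\mathbb T^X$. If $K$ is metrizable, $\{0\}$ is a $G_\delta$-set in $K$, so by Step 1 of the proof of Proposition 1 there is a countable $Y\le X$ with $Y^\perp=0$; every $y\in X$ vanishes on $Y^\perp$, so $X=Y$ by (F5).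

**Step 3: metrizable $L$.** Then $PL$ is discrete, so its dual $G_L$ is compact, and $P(G_L)$ is reflexive by Proposition 1.

**Step 4: non-metrizable $L$; an uncountable thin set in $K$.** Now $X$ is uncountable. We look for a set $E$ as in Theorem 1, with the role of the unit vectors played by points of $K$ that come from a decomposition of the divisible hull of $X$. Let $D=\bigoplus_{i\in I}D_i$ be the divisible hull of $X$, with each $D_i$ isomorphic to $\mathbb Q$ or to some $\mathbb Z(p^\infty)$. Each $D_i$ is countable and $D\supseteq X$ is uncountable, so $I$ is uncountable. As $X$ is essential in $D$ (it meets every nonzero subgroup of $D$ nontrivially), $X\cap D_i\ne0$ for all $i$.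

Choose injective homomorphisms $\psi_i\colon D_i\to\mathbb T$: for $\mathbb Q$ take $q\mapsto q\sqrt2+\mathbb Z$, which is injective since $\sqrt2$ is irrational, and $\mathbb Z(p^\infty)$ is a subgroup of $\mathbb T$. Let $x_i\in\mathrm{Hom}(X,\mathbb T)=K$ be the restriction to $X$ of the composition of the projection $D\to D_i$ with $\psi_i$. For $\chi\in X$ with components $\chi^{(i)}\in D_i$ this means
$$\chi(x_i)=\psi_i(\chi^{(i)}).$$
We have $x_i\ne0$, because $\psi_i$ is injective on $X\cap D_i\ne0$. For fixed $\chi\in X$ only finitely many $\chi^{(i)}$ are nonzero, so
$$\chi(x_i)\ne0\ \text{ for only finitely many } i.\tag{5}$$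

*The set $E=\{x_i:i\in I\}$ is uncountable.* Let $x\in E$. Then $x\ne0$, so $\chi(x)\ne0$ for some $\chi\in X$, and by (5) $x=x_i$ for only finitely many $i$. Since $I$ is uncountable, so is $E$.

*Every neighbourhood of $0$ in $PL$ contains all but countably many elements of $E$.* For countable $Y\le X$, (5) shows that $x_i\in Y^\perp$ for all but countably many $i$. The sets $Y^\perp$ form a base at $0$ of $PK$, and $PK$ is an open subgroup of $PL$.

Thus $H=PL$, with this $E$, satisfies the hypotheses of Theorem 1, and $P(G_L)$ is not reflexive. $\square$

For $L=\mathbb Z(2)^{\omega_1}$ we have $X=\bigoplus_{\omega_1}\mathbb Z(2)$, $D=\bigoplus_{\omega_1}\mathbb Z(2^\infty)$, and taking $\psi_i$ to be the inclusion, $x_i$ is the unit vector $e_i$.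

## 10. A pseudocompact Boolean example with only finite compact sets

A space is *pseudocompact* if every continuous real-valued function on it is bounded, and $w(G)$ is the weight of $G$, the least cardinality of a base.

**Theorem 3.** There is a reflexive, pseudocompact Boolean group $G$ with $|G|=w(G)=\mathfrak c$, such that all compact subsets of $G$ and of $G^\wedge$ are finite and $PG$ is not reflexive. Under CH its weight is $\omega_1$, the least possible: if $w(G)\le\omega$ for a reflexive group $G$, then $G$ is metrizable and $PG$ is discrete, hence reflexive.

The last sentence is clear: a first countable Hausdorff group is metrizable, and then $PG$ is discrete by Section 4. For the rest, recall why $\Sigma$ failed: the compact set $\{0\}\cup\{e_\alpha\}$ made the dual discrete. The plan is to keep $\omega_1$ coordinates $J$ with countable supports, as in $\Sigma$, and to add $\mathfrak c$ further coordinates which destroy all infinite compact sets, by making *every* homomorphism from a countable subgroup to $\mathbb Z(2)$ a coordinate. The first thing to prove is that this does destroy them.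

**Lemma 3.** Let $Q$ be a Boolean Hausdorff group such that every homomorphism from a countable subgroup of $Q$ to $\mathbb Z(2)$ extends to a continuous character $Q\to\mathbb Z(2)$. Then compact subsets of $Q$ are finite.

*Proof.* Suppose $C\subseteq Q$ is infinite and compact. Let $S$ be the subgroup generated by a countably infinite subset of $C$; it is countable.

*$S$ is closed.* If $q\notin S$, the homomorphism on the countable group $\langle S,q\rangle$ that vanishes on $S$ and equals $1$ at $q$ extends to a continuous character of $Q$. Its kernel is a closed set that contains $S$ and misses $q$.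

*$C\cap S$ contains a nontrivial convergent sequence.* The set $C\cap S$ is compact, countable and infinite. For any two distinct points $a,b\in S$ there is a continuous character of $Q$ with different values at $a$ and $b$ (extend a homomorphism on $\langle a-b\rangle$ that is $1$ at $a-b$). Countably many such characters separate all pairs, and they give a continuous injection of $C\cap S$ into $\mathbb Z(2)^\omega$, which is an embedding by compactness. So $C\cap S$ is an infinite compact metrizable space, and there are distinct $s_n\in C\cap S$ that converge to some $s\in C\cap S$.

*Contradiction.* The elements $s_n-s$ are distinct and tend to $0$. A finite subset of $Q$ spans a finite subspace over $\mathbb F_2$, so we can choose inductively a subsequence for which the $s_n-s$ are linearly independent. Then there is a homomorphism $S\to\mathbb Z(2)$ equal to $1$ at all of them, and it extends to a continuous character of $Q$. But a continuous character must tend to $0$ along $s_n-s\to0$. $\square$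

*Proof of Theorem 3.* We want two things at once: $G$ should realize every pattern on countably many coordinates (this will make $G$ pseudocompact and give (C2)), and the coordinates should realize every homomorphism on countable subgroups of $G$. The generators $g_\xi$ and the first block of coordinates $i$ are both indexed by $\mathfrak c$, and each task wants to prescribe some entries $g_\xi(i)$ of one matrix. Conflicts are avoided by giving the first task the entries with $i<\xi$ and the second task the entries with $i>\xi$.

**Step 1: the lists.** Let $J$ be a set of size $\omega_1$ disjoint from $\mathfrak c$, and $M=\mathbb Z(2)^{\mathfrak c\sqcup J}$. There are $\mathfrak c^\omega=\mathfrak c$ triples $(A,C,z)$ with countable $A\subseteq\mathfrak c$, countable $C\subseteq J$ and $z\colon A\cup C\to\mathbb Z(2)$. There are also $\mathfrak c$ pairs $(T,f)$ with $T\subseteq\mathfrak c$ countable and $f\colon T\to\mathbb Z(2)$. List each family in type $\mathfrak c$ with every member occurring $\mathfrak c$ times. Then replace the $\xi$-th triple by the empty triple whenever its first entry is not contained in $\xi$, and the $i$-th pair by the empty pair whenever its first entry is not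 contained in $i$. Call the resulting lists $(A_\xi,C_\xi,z_\xi)_{\xi<\mathfrak c}$ and $(T_i,f_i)_{i<\mathfrak c}$. Now
$$A_\xi\subseteq\xi,\qquad T_i\subseteq i,$$
and every triple and every pair still occurs. Indeed, since $\mathrm{cf}(\mathfrak c)>\omega$, a countable $A\subseteq\mathfrak c$ is contained in some $\eta<\mathfrak c$, and the triple $(A,C,z)$, listed $\mathfrak c$ times, was listed at some $\xi\ge\eta$, where it was not replaced. The same argument works for pairs.

**Step 2: the group.** Define $g_\xi\in M$ by
$$g_\xi=z_\xi\text{ on }A_\xi\cup C_\xi,\qquad g_\xi(i)=f_i(\xi)\text{ for }i<\mathfrak c\text{ with }\xi\in T_i,\qquad g_\xi=0\text{ at all other coordinates.}$$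
There is no conflict: $i\in A_\xi$ gives $i<\xi$, while $\xi\in T_i$ gives $\xi<i$. Let $G=\langle g_\xi:\xi<\mathfrak c\rangle\le M$ with the subspace topology, and let $\pi_k$ be the coordinate characters.

**Step 3: three properties of $G$.**

(i) *For every countable $B\subseteq\mathfrak c\sqcup J$ and $z\colon B\to\mathbb Z(2)$ there is $g\in G$ with $g|_B=z$.* The triple $(B\cap\mathfrak c,B\cap J,z)$ occurs at some $\xi$; take $g=g_\xi$.

(ii) *The $g_\xi$ are linearly independent, and every homomorphism from a countable subgroup $S\le G$ to $\mathbb Z(2)$ is the restriction of some $\pi_i$, $i<\mathfrak c$.* If $(T_i,f_i)=(T,f)$, then $\pi_i(g_\xi)=f(\xi)$ for all $\xi\in T$. For a finite nonempty $T$ let $f$ be $1$ at one point of $T$ and $0$ at the others; the corresponding $\pi_i$ satisfies $\pi_i(\sum_{\xi\in T}g_\xi)=1$, so the sum is not $0$. This is linear independence. Now let $S$ be countable and $\varphi\colon S\to\mathbb Z(2)$ a homomorphism. There is a countable $T$ with $S\subseteq\langle g_\xi:\xi\in T\rangle$. Extend $\varphi$ to this span, let $f(\xi)$ be the value of the extension at $g_\xi$, and take $i$ with $(T_i,f_i)=(T,f)$. Then $\pi_i$ agrees with the extension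 at all $g_\xi$, $\xi\in T$, hence on $S$.

(iii) *For every $g\in G$ the set $\{j\in J:g(j)\ne0\}$ is countable.* On $J$, the generator $g_\xi$ is nonzero only at points of the countable set $C_\xi$, and $g$ is a finite sum of generators.

**Step 4: cardinality, dual group, weight.** By (ii), $|G|=\mathfrak c$. By (i), $G$ is dense in $M$. So by (F3) the continuous characters of $G$ are the restrictions of those of $M$, and as a group $G^\wedge=X:=M^\wedge=\bigoplus_{\mathfrak c\sqcup J}\mathbb Z(2)$, of cardinality $\mathfrak c$. Further, $w(G)\le w(M)=\mathfrak c$. For the other inequality, let $\mathcal U$ be a base at $0$ in $G$. The kernel of each $\chi\in X$ in $G$ contains some $U\in\mathcal U$, and each $U$ contains $G\cap\{x:x|_P=0\}$ for some finite $P\subseteq\mathfrak c\sqcup J$. A character $\chi\in X$ that vanishes on this set vanishes on $\{x\in M:x|_P=0\}$, by density of $G$ in $M$ and openness of this box, so it is a sum of coordinates from $P$. Thus each $U$ serves only finitely many $\chi$. Since $X$ is infinite, $\mathcal U$ is infinite and $\mathfrak c=|X|\le|\mathcal U|$. Hence $w(G)=\mathfrak c$.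

**Step 5: $G$ is pseudocompact.** By (i), $G$ meets every nonempty $G_\delta$-set of the compact group $M$ ($G$ is $G_\delta$-dense), and pseudocompactness follows from Comfort–Ross, Pacific J. Math. 16 (1966). Here is a direct argument. Suppose $f\colon G\to\mathbb R$ is continuous and unbounded. Choose $g_n'\in G$ with $|f(g_n')|>n$, and finite sets $P_n$ of coordinates such that $|f|>n$ on all points of $G$ that agree with $g_n'$ on $P_n$. Let $B=\bigcup P_n$, and let $m\in M$ be a cluster point of $(g_n')$. By (i) there is $g\in G$ with $g|_B=m|_B$. Let $P$ be a finite set of coordinates such that $|f|<|f(g)|+1$ on all points of $G$ that agree with $g$ on $P$. For infinitely many $n$ the point $g_n'$ agrees with $m$, hence with $g$, on $P\cap B$. For each such $n$, by (i) there is $h\in G$ that agrees with $g_n'$ on $B$ and with $g$ on $P\setminus B$. Then $h$ agrees with $g_n'$ on $P_n$, so $|f(h)|>n$, and it agrees with $g$ on $P$, so $|f(h)|<|f(g)|+1$. For large $n$ this is a contradiction.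

**Step 6: compact sets in $G$ and $G^\wedge$ are finite.** By (ii), Lemma 3 applies to $Q=G$, so compact subsets of $G$ are finite. Hence $G^\wedge$ is $X$ with the topology of pointwise convergence on $G$, a Boolean Hausdorff group. We verify the hypothesis of Lemma 3 for it. Let $Y\le X$ be a countable subgroup. Then $Y\subseteq\bigoplus_B\mathbb Z(2)$ for some countable $B\subseteq\mathfrak c\sqcup J$. A homomorphism $Y\to\mathbb Z(2)$ extends to $\bigoplus_B\mathbb Z(2)$, where it is given by its values $z(b)$ at the $\pi_b$, $b\in B$. By (i) there is $g\in G$ with $g|_B=z$, so the homomorphism is the restriction of the evaluation $\chi\mapsto\chi(g)$, which is a continuous character of $G^\wedge$. So compact subsets of $G^\wedge$ are finite.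

**Step 7: $G$ is reflexive.** By Step 6, $G^{\wedge\wedge}$ has the topology of pointwise convergence on $X$. By (F4), applied to $X\le\mathbb T^G$, every continuous character of $G^\wedge$ is evaluation at a point of $G$, so $\alpha_G$ is surjective. It is injective, since the $\pi_k$ separate the points of $G\le M$. Under the bijection $\alpha_G$, the topology of $G^{\wedge\wedge}$ becomes the topology on $G$ of pointwise convergence on $X$. The elements of $X$ are finite sums of coordinates $\pi_k$, so this is the topology of $G$ as a subgroup of $M$. Hence $\alpha_G$ is a topological isomorphism.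

**Step 8: $PG$ is not reflexive.** Apply Lemma 2 to the family $(\pi_j)_{j\in J}$. Condition (C1) is (iii). For (C2), let $N$ be an open subgroup of $PG$. It contains a $G_\delta$-set of $G$ around $0$, hence $\{g\in G:g|_B=0\}$ for some countable $B\subseteq\mathfrak c\sqcup J$. Since $J$ is uncountable, choose $j\in J\setminus B$. By (i) there is $g\in G$ with $g|_B=0$ and $\pi_j(g)=1$. So $g\in N$, and $N$ is not annihilated by $\pi_j$. $\square$
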